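# Persuasion about many bits: why the receiver can gain a factor $3/2$, and no more

## The constant $3/2$

**Main Theorem.** Fix $n\ge 1$ and a prior $\mu$ on $\{0,1\}^n$. A sender sees $X\sim\mu$ and, through a signaling scheme to which it has committed, influences a receiver who guesses all $n$ bits. The receiver wants many correct guesses; the sender wants many guesses equal to $1$. Let $R_0(\mu)$ be the receiver's expected number of correct guesses when it uses the prior alone, and let $R_{\max}(\mu)$ be the largest expected number of correct guesses among the schemes that are optimal for the sender. Then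
$$c^*=\sup_{n\ge1}\ \sup_{\mu}\ \frac{R_{\max}(\mu)}{R_0(\mu)}=\frac32 ,$$
and the supremum is not attained.

The theorem is the combination of an upper bound and an explicit family of priors. Throughout, $p_i=\Pr_\mu(X_i=1)$.

**Theorem 1 (upper bound).** For every $n$ and $\mu$,
$$R_{\max}(\mu)\le\sum_{i=1}^n\bigl(1-p_i(1-p_i)\bigr)\le \tfrac32 R_0(\mu),$$
and $R_{\max}(\mu)<\frac32R_0(\mu)$ always.

**Theorem 2 (exact family).** Let $k\ge1$, $N\ge 2k+1$, $n=\binom Nk$. Index the coordinates by the $k$-subsets $B$ of $[N]=\{1,\dots,N\}$. Let $J$ be uniform on $[N]$ and $X_B=\mathbf 1[J\in B]$. Let $S^*$ be the largest expected number of guesses equal to $1$ that the sender can achieve. Then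
$$S^*=\tbinom{N-1}{k-1}+\tbinom{N-2}{k-1},\qquad R_{\max}=n\Bigl(1-\tfrac{k(N-k)}{N(N-1)}\Bigr),\qquad R_0=n\,\tfrac{N-k}{N}.$$
For $N=2k+1$ this gives $R_{\max}/R_0=\dfrac{3k+1}{2k+2}=\dfrac32-\dfrac1{k+1}$.

Theorem 1 gives $c^*\le\frac32$ and says that the value $\frac32$ is never reached. Theorem 2 with $N=2k+1$ and $k\to\infty$ gives $c^*\ge\frac32$. So the Main Theorem follows once both are proved. A third theorem, stated in its own section below, looks at fixed $n$ and at prescribed marginals.

The problem is taken from Eric Yachbes, Eva Tardos, "Quantifying Theoretical AI Alignment Guarantees: Receiver-Utility Bounds in Bayesian Persuasion", arXiv:2606.22226 (2026). Its statement records as known the bound $R_{\max}/R_0\le\frac32$ and a prior on $\{0,1\}^6$ with ratio $39/31>5/4$, and asks for the exact constant. We prove everything we need, including the bound $\frac32$. Note that $k=4$ in Theorem 2 already gives $13/10>39/31$.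

## Signals, obedience, and the quantities $S^*$, $R_{\max}$, $R_0$

The sender commits to a scheme: a rule that, given the state $X=x$, draws a random signal. The receiver knows $\mu$ and the rule, sees the signal, forms the posterior, and picks $a\in\{0,1\}^n$. Since the receiver's utility $\#\{i:a_i=X_i\}$ is a sum over coordinates, a best response can be checked bit by bit: guess $1$ where the posterior probability of $X_i=1$ exceeds $\frac12$, guess $0$ where it is below $\frac12$, and at exactly $\frac12$ either guess is a best response.

**Definition (direct scheme, obedience).** A *direct scheme* is a joint distribution $q(x,a)$ on $\{0,1\}^n\times\{0,1\}^n$ with $\sum_a q(x,a)=\mu(x)$ for every $x$. It is *obedient* if for every $a$ of positive mass and every $i$: if $a_i=1$ then $\Pr_q(X_i=1\mid a)\ge\frac12$, and if $a_i=0$ then $\Pr_q(X_i=1\mid a)\le\frac12$. Multiplying by the mass of $a$, obedience is the system of linear inequalities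
$$\sum_x q(x,a)\,(2x_i-1)(2a_i-1)\ \ge 0\qquad\text{for all }a,i. \tag{1}$$

In a direct scheme the signal *is* a recommended action. The revelation principle says that direct obedient schemes suffice, because signals that lead to the same action may be merged. The computation behind this will be used several times, so here it is.

**Lemma 1 (merging).** Let $Z$ be a finite-valued signal and let $f$ map signals to actions. Suppose that for every $z$ of positive probability and every $i$, $f(z)_i=1$ implies $\Pr(X_i=1\mid Z=z)\ge\frac12$, and $f(z)_i=0$ implies $\Pr(X_i=1\mid Z=z)\le\frac12$. Then the law of $(X,f(Z))$ is an obedient direct scheme.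

*Proof.* $\Pr(X_i=1\mid f(Z)=a)$ is an average of the numbers $\Pr(X_i=1\mid Z=z)$ over the $z$ with $f(z)=a$. If $a_i=1$ all of these are at least $\frac12$; if $a_i=0$ all are at most $\frac12$. $\square$

**Definition (the quantities).** Put
$$S(q)=\sum_{x,a}q(x,a)|a|_1,\qquad R(q)=\sum_{x,a}q(x,a)\,\#\{i:a_i=x_i\}.$$
$S^*(\mu)$ is the maximum of $S(q)$ over obedient direct schemes, and $R_{\max}(\mu)$ is the maximum of $R(q)$ over obedient $q$ with $S(q)=S^*(\mu)$. Finally $R_0(\mu)=\sum_i\max(p_i,1-p_i)$.

The maxima exist: by (1) the obedient schemes form a compact polytope, which is nonempty because full revelation, $a=X$, is obedient; the optimal schemes form a compact subset. We write $t_i=\Pr_q(a_i=1)$, so that $S(q)=\sum_it_i$.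

The ratio is never below $1$. Indeed, for obedient $q$ we have $\Pr(a_i=X_i\mid a)=\max\bigl(\Pr(X_i=1\mid a),\Pr(X_i=0\mid a)\bigr)$, and the average of a maximum is at least the maximum of the averages, which is $\max(p_i,1-p_i)$. So the question is how much a receiver *must* profit when the sender plays for its own goal, with ties among optimal schemes broken in the receiver's favor.

**Example (two bits).** Let $X$ be uniform on $\{10,01,00\}$, so $p_1=p_2=\frac13$. Recommend $11$ if $X\in\{10,01\}$ and $00$ if $X=00$. Given $a=11$ each bit is $1$ with probability exactly $\frac12$, and given $a=00$ with probability $0$, so this is obedient. Here $S=\frac23\cdot2=\frac43$. In state $10$ or $01$ exactly one guess is right, and in state $00$ both are, so $R=\frac23\cdot 1+\frac13\cdot2=\frac43$, while $R_0=2\cdot\frac23=\frac43$.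

## One bit, independent bits, one-hot states

Two inequalities cover all the easy cases. First, obedience says $\Pr(a_i=1,X_i=1)\ge\frac12t_i$, and the left side is at most $p_i$, so
$$t_i\le 2p_i\qquad\text{for obedient }q. \tag{2}$$

Second, we relate the receiver's payoff to the sender's. For any scheme,
$$\Pr(a_i=0,X_i=0)=1-\Pr(X_i=1)-\Pr(a_i=1)+\Pr(a_i=1,X_i=1),$$
so
$$\Pr(a_i=X_i)=1-p_i-t_i+2\Pr(a_i=1,X_i=1)\le 1+p_i-t_i,$$
using $\Pr(a_i=1,X_i=1)\le p_i$. Summing over $i$,
$$R(q)\le n+\sum_ip_i-S(q), \tag{3}$$
with equality if and only if $\Pr(a_i=1,X_i=1)=p_i$ for all $i$, that is, the scheme almost surely never recommends $0$ for a bit that is $1$.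

**One bit.** If $p\ge\frac12$, always recommending $1$ is obedient, so $S^*=1$, every optimal scheme always recommends $1$, and $R_{\max}=p=R_0$. If $p<\frac12$, recommend $1$ always when $X=1$, and with probability $\frac{p}{1-p}$ when $X=0$. Given $a=1$ the bit is $1$ with probability $\frac12$; given $a=0$ (which has probability $1-2p>0$) it is $0$. So $S=2p$, which is optimal by (2), and (3) gives $R_{\max}\le1+p-2p=1-p=R_0$. The ratio is $1$.

**Independent bits, all $p_i<\frac12$.** Run the one-bit scheme in each coordinate with independent randomness. By independence it is obedient, and it attains $t_i=2p_i$ everywhere. So $S^*=2\sum p_i$ and $R_{\max}\le n-\sum p_i=R_0$. The ratio is $1$ again.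

**One-hot states.** Let $N\ge3$, let $J$ be uniform on $[N]$, and let $X=e_J$, the vector with its single $1$ at $J$. Then $p_i=\frac1N$ and $S^*\le 2$ by (2). Draw $J'$ uniformly from $[N]\setminus\{J\}$ and recommend $e_J+e_{J'}$: each recommended $1$ is correct with conditional probability $\frac12$, each recommended $0$ is certainly correct, so this is obedient with $S=2$. Then (3) gives $R_{\max}\le N+1-2=N-1=R_0$. The ratio is once more $1$.

In each of these cases with small marginals the sender reaches the ceiling $t_i=2p_i$ in all coordinates at the same time, and then (3) leaves the receiver only $\sum(1-p_i)=R_0$. The receiver gains only if correlations keep the sender below this ceiling. The upper bound must say how far below it the sender can be kept; the lower bound must find correlations that do so.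

## The OR of two samples: proof of Theorem 1

By (3), every guarantee for the sender is an upper bound for the receiver: if $S^*\ge s$, then $R_{\max}\le n+\sum p_i-s$. Two schemes offer themselves first. Full revelation has $S=\sum p_i$ and gives $R_{\max}\le n\le 2R_0$, since $R_0\ge\frac n2$. Revealing nothing gives $S=\#\{i:p_i\ge\frac12\}$. Both are too weak at the same place: if all $p_i$ are slightly below $\frac12$, silence guarantees the sender nothing, full revelation guarantees about $\frac n2$, and the resulting bound is about $2R_0$. To get past this we need a scheme that, whatever the correlations, beats full revelation by a fixed proportion when $p_i\approx\frac12$.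

Such a scheme confuses the true state with *one* independent copy of it. A fair mixture of two states supports recommending $1$ wherever either of them has a $1$.

**Lemma 2 (fair pairs).** Let $Z$ be a finite-valued signal such that, for each $z$ of positive probability, conditionally on $Z=z$ the state $X$ equals $u^z$ or $w^z$ with probability $\frac12$ each (if $u^z=w^z$, then $X=u^z$ surely). Let $a=u^Z\vee w^Z$ be the coordinatewise maximum. Then the law of $(X,a)$ is an obedient direct scheme, and $a_i=1$ almost surely whenever $X_i=1$. Consequently equality holds in (3).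

*Proof.* If $(u^z\vee w^z)_i=1$, at least one of $u^z_i,w^z_i$ is $1$, so $\Pr(X_i=1\mid Z=z)\ge\frac12$. If $(u^z\vee w^z)_i=0$, both are $0$ and $\Pr(X_i=1\mid Z=z)=0$. Lemma 1 gives obedience. Since $X\in\{u^Z,w^Z\}$, a bit equal to $1$ in $X$ is $1$ in $a$, which is the equality condition of (3). $\square$

**Step 1: a guarantee for the sender under every prior.** The purpose is to show
$$S^*(\mu)\ge\sum_i(2p_i-p_i^2). \tag{4}$$
Given $X$, draw $X'\sim\mu$ independently, let $Z$ be the unordered pair $\{X,X'\}$, and recommend $a=X\vee X'$. For $x\ne x'$ the events $(X,X')=(x,x')$ and $(X,X')=(x',x)$ both have probability $\mu(x)\mu(x')$, so given $Z=\{x,x'\}$ the state is $x$ or $x'$ with probability $\frac12$ each; given $Z=\{x,x\}$ it is $x$. Lemma 2 applies, so the scheme is obedient. Finally $\Pr(a_i=1)=1-(1-p_i)^2=2p_i-p_i^2$.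

In the two-bit example above, $a=10$ arises from the pairs $\{10,10\}$ (probability $\frac19$) and $\{10,00\}$ (probability $\frac29$). On this event of total probability $\frac13$, the event $X_1=1$ has probability $\frac19+\frac19=\frac29$, so the posterior is $\frac23\ge\frac12$: this is the merging of Lemma 1 at work. The scheme has $S=2(\frac23-\frac19)=\frac{10}9<\frac43$, so it need not be optimal; (4) is only a guarantee.

**Step 2: the first inequality.** The purpose is to turn the sender's guarantee into a bound on the receiver. If $q$ is obedient and $S(q)=S^*(\mu)$, then (3) and (4) give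
$$R(q)\le n+\sum_ip_i-\sum_i(2p_i-p_i^2)=\sum_i(1-p_i+p_i^2)=\sum_i\bigl(1-p_i(1-p_i)\bigr).$$

**Step 3: comparison with $R_0$, coordinate by coordinate.** For $p\le\frac12$,
$$\tfrac32(1-p)-(1-p+p^2)=\tfrac12(1-p-2p^2)=\tfrac12(1-2p)(1+p)\ge0, \tag{5}$$
with equality only at $p=\frac12$. Both $1-p+p^2=1-p(1-p)$ and $\max(p,1-p)$ are unchanged under $p\mapsto1-p$, so $1-p+p^2\le\frac32\max(p,1-p)$ on all of $[0,1]$, with equality only at $p=\frac12$. Summing over $i$ gives the second inequality of Theorem 1, and it is strict unless all $p_i=\frac12$.

**Step 4: strictness in the remaining case.** Suppose all $p_i=\frac12$. Always recommending $(1,\dots,1)$ is obedient, so $S^*=n$. A scheme with $S(q)=n$ recommends $(1,\dots,1)$ almost surely, so every optimal scheme has $R=\sum p_i=\frac n2=R_0$. Hence $R_{\max}=R_0<\frac32R_0$. This completes the proof of Theorem 1. $\square$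

Step 4 shows a tension that the lower bound must respect. The bound (5) is tight only at $p=\frac12$, but with all marginals exactly $\frac12$ the ratio is $1$. A near-extremal family must have marginals approaching $\frac12$ from below.

## Correlations under which pairs are optimal

For the ratio to approach $\frac32$ we want priors, with marginals $p$ slightly below $\frac12$, for which the sender cannot do appreciably better than the OR of two samples, whatever posterior it creates. Let us see what this asks for.

Suppose the state is a function of some $J\in[N]$ and each coordinate is of the form $X_B=\mathbf 1[J\in B]$ for a set $B\subseteq[N]$. A recommendation $a$ of positive mass induces a posterior $\nu$ on $[N]$, and obedience forces $\nu(B)\ge\frac12$ wherever $a_B=1$. So the sender's payoff is at most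
$$\max_\nu\ \#\{B:\nu(B)\ge\tfrac12\},$$
the maximum being over *all* probability vectors $\nu$ on $[N]$, and we want this number to be small. There is an obstruction to many sets being heavy: two disjoint sets cannot both have measure greater than $\frac12$. If the coordinates are all the $k$-subsets of $[N]$, heavy sets form an intersecting family, and the sizes of such families are controlled by a classical theorem.

Take $k=2$, $N=5$: ten coordinates, the edges of the complete graph on $\{1,\dots,5\}$, each with marginal $\frac25$. Here are the counts of edges with $\nu\ge\frac12$ for some posteriors.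

- $\nu$ uniform on $[5]$ (silence): every edge has measure $\frac25$; count $0$.
- $\nu$ a point mass at $1$ (full revelation): the edges through $1$; count $4$.
- $\nu$ uniform on $\{1,2,3\}$: the edges inside the triangle have measure $\frac23$, all others at most $\frac13$; count $3$.
- $\nu=(0.6,0.4,0,0,0)$: the edges through $1$; count $4$.
- $\nu=(\frac12,\frac12,0,0,0)$: the edges that touch $\{1,2\}$; count $10-\binom32=7$.

The fair pair stands out among these because it uses ties: $\{1,3\}$ and $\{2,4\}$ are disjoint, and both have measure exactly $\frac12$. The ceiling $\sum 2p_B$ from (2) would be $8$. We shall see that $7$ is the true maximum over all $\nu$.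

## Intersecting families of $k$-sets

**Theorem (Erdős–Ko–Rado, Quart. J. Math. 1961).** If $M\ge 2k\ge 2$ and $\mathcal F$ is a family of pairwise intersecting $k$-subsets of an $M$-set, then $|\mathcal F|\le\binom{M-1}{k-1}$.

For $M=5$, $k=2$ this says that pairwise intersecting edges number at most $4$; the edges at a vertex attain this.

*Katona's proof.*

**Step 1: on a circle, at most $k$ arcs belong to $\mathcal F$.** Place the $M$ elements on a circle in some order. There are $M$ distinct arcs of $k$ consecutive elements, since $k<M$. If none is in $\mathcal F$ there is nothing to show. Otherwise let $A=(a_1,\dots,a_k)$ be an arc in $\mathcal F$, occupying positions $1,\dots,k$. An arc starting at position $s$ meets $A$ exactly when $s$ is congruent modulo $M$ to one of $2-k,\dots,k$; these are $2k-1\le M-1$ distinct positions. The value $s=1$ is $A$ itself. For $s\in\{2,\dots,k\}$ the arc starts at $a_s$. For $s\in\{2-k,\dots,0\}$ it ends at $a_{s+k-1}$, with $s+k-1\in\{1,\dots,k-1\}$. So the arcs other than $A$ that meet $A$ fall into $k-1$ couples, one for each $1\le i\le k-1$: the arc ending at $a_i$ and the arc starting at $a_{i+1}$. The two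 members of a couple together fill $2k$ consecutive positions, and $2k\le M$, so they are disjoint, and at most one of them is in $\mathcal F$. With $A$ this makes at most $1+(k-1)=k$.

**Step 2: average over circular orders.** The purpose is to pass from arcs to all $k$-sets. In a uniformly random arrangement, the set occupying any fixed arc is a uniformly random $k$-subset, so the expected number of arcs in $\mathcal F$ is $M|\mathcal F|/\binom Mk$. By Step 1 this is at most $k$. Hence $|\mathcal F|\le\frac kM\binom Mk=\binom{M-1}{k-1}$. $\square$

## Counting $k$-sets of measure at least one half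

We want to bound $\mathcal F=\{B:\nu(B)\ge\frac12\}$. If no set has measure exactly $\frac12$, then $\mathcal F$ is intersecting and $|\mathcal F|\le\binom{N-1}{k-1}=\frac kN\binom Nk$: the sender gets no more than from full revelation. With ties, $\mathcal F$ need not be intersecting, as the fair pair shows, and the theorem does not apply to it.

The first repair is to split $\mathcal F$ into two intersecting families and apply the theorem to each in $[N]$. This gives $|\mathcal F|\le2\binom{N-1}{k-1}=2\frac kN\binom Nk$. But that is the ceiling (2) again: it only says $S^*\le\sum 2p_B$, and with that value in (3) one gets back $R_0$. The repair loses everything that matters. What is needed is a splitting in which the second family lives on *fewer points*. The choice that does it: separate the tied sets according to whether they contain one fixed point $j$ of **positive** measure.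

**Lemma 3.** Let $k\ge1$, $N\ge2k+1$, and let $\nu$ be a probability vector on $[N]$. Then $\mathcal F=\{B\in\binom{[N]}k:\nu(B)\ge\frac12\}$ satisfies
$$|\mathcal F|\le T:=\binom{N-1}{k-1}+\binom{N-2}{k-1}.$$

*Proof.*

**Step 1: the splitting.** Pick $j$ with $\nu_j>0$ and set
$$\mathcal F'=\{B\in\mathcal F:\nu(B)>\tfrac12\text{ or }j\in B\},\qquad \mathcal F''=\{B\in\mathcal F:\nu(B)=\tfrac12,\ j\notin B\}.$$
Then $\mathcal F=\mathcal F'\cup\mathcal F''$.

**Step 2: $\mathcal F'$ is intersecting, which bounds its size.** Suppose $B,B'\in\mathcal F'$ are disjoint. Then $\nu(B)+\nu(B')\le1$, and both terms are at least $\frac12$, so both equal $\frac12$. By definition of $\mathcal F'$ both then contain $j$, so they are not disjoint, a contradiction. Since $N\ge2k$, Erdős–Ko–Rado gives $|\mathcal F'|\le\binom{N-1}{k-1}$.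

**Step 3: $\mathcal F''$ is intersecting on $N-1$ points, which gives a smaller bound.** Its members are $k$-subsets of $[N]\setminus\{j\}$. Two disjoint members would have total measure $1$, but $\nu([N]\setminus\{j\})=1-\nu_j<1$. Since $N-1\ge2k$, Erdős–Ko–Rado on $N-1$ points gives $|\mathcal F''|\le\binom{N-2}{k-1}$. Adding the two bounds proves the lemma. $\square$

For $N=5$, $k=2$ we get $T=4+3=7$. With $\nu=(\frac12,\frac12,0,0,0)$ and $j=1$, the family $\mathcal F'$ consists of the four edges through $1$, and $\mathcal F''=\{\{2,3\},\{2,4\},\{2,5\}\}$.

The hypothesis $N\ge 2k+1$ was used in Step 3, and for $k\ge2$ it cannot be relaxed to $N=2k$. For $N=2k$ and $\nu$ uniform every $k$-set has measure $\frac12$, so all $\binom{2k}k$ sets are in $\mathcal F$. For $k=2$ this is $6$, while $\binom31+\binom21=5$; in general $\binom{2k}{k}$ exceeds $\binom{2k-1}{k-1}+\binom{2k-2}{k-1}$ by $\binom{2k-2}{k}$, which is positive for $k\ge2$. In terms of the game, $N=2k$ means that all marginals are $\frac12$, the case of Step 4 in the proof of Theorem 1. The choice $N=2k+1$ puts the marginal $\frac k{2k+1}$ as close to $\frac12$ as the lemma allows.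

## Exact values for the $k$-subset prior: proof of Theorem 2

**Step 1: $S^*\le T$.** The map from $J$ to the state is injective because $1\le k\le N-1$ (for $j\ne j'$ there is a $k$-set that contains $j$ and not $j'$), so a posterior on states is the same as a posterior on $[N]$. In an obedient scheme a recommendation $a$ of positive mass induces a posterior $\nu_a$ on $[N]$, and $a_B=1$ implies $\nu_a(B)\ge\frac12$. By Lemma 3, $|a|_1\le T$. Averaging over $a$, $S(q)\le T$.

**Step 2: a scheme that attains $T$.** Given $J$ (which the sender can read off from $X$), draw $J'$ uniformly from $[N]\setminus\{J\}$ and recommend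
$$a_B=\mathbf 1\bigl[B\cap\{J,J'\}\ne\emptyset\bigr].$$
Each ordered pair of distinct values has the same probability $\frac1{N(N-1)}$, so given the unordered pair $\{J,J'\}$, $J$ is uniform on its two elements. The recommendation is the coordinatewise maximum of the two corresponding states, so Lemma 2 applies: the scheme, call it $q^\circ$, is obedient. The number of ones is the same for every pair:
$$|a|_1=\binom Nk-\binom{N-2}k=\binom{N-1}{k-1}+\binom{N-1}k-\binom{N-2}k=\binom{N-1}{k-1}+\binom{N-2}{k-1}=T. \tag{6}$$
Hence $S^*=T$, and $q^\circ$ is optimal for the sender.

We draw $J'\ne J$ here, instead of an independent copy as in the proof of Theorem 1, because a coincidence $J'=J$ would waste the tie.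

**Step 3: the receiver's best optimal payoff.** By Lemma 2, equality holds in (3) for $q^\circ$, so $R(q^\circ)=n+\sum_Bp_B-T$. For any other optimal $q$, (3) says $R(q)\le n+\sum_Bp_B-T=R(q^\circ)$. Hence $R_{\max}=R(q^\circ)$. To evaluate it, note that under $q^\circ$ a guess on $B$ is wrong exactly when $J\notin B$ and $J'\in B$, which has probability $\frac{N-k}N\cdot\frac k{N-1}$. So
$$R_{\max}=n\Bigl(1-\frac{k(N-k)}{N(N-1)}\Bigr).$$

**Step 4: the prior payoff and the ratio.** Each $p_B=\frac kN<\frac12$, so $R_0=n\frac{N-k}N$. For $N=2k+1$,
$$\frac{R_{\max}}n=1-\frac{k(k+1)}{(2k+1)2k}=1-\frac{k+1}{2(2k+1)}=\frac{3k+1}{2(2k+1)},\qquad \frac{R_0}n=\frac{k+1}{2k+1},$$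
and the ratio is $\frac{3k+1}{2k+2}=\frac{3(k+1)-2}{2(k+1)}=\frac32-\frac1{k+1}$. $\square$

For $k=2$, $N=5$: $S^*=7$, $R_{\max}=10(1-\frac6{20})=7$, $R_0=6$, and the ratio is $\frac76=\frac32-\frac13$. For $k=1$, $N=3$ we recover ratio $1$, as in the one-hot computation.

**Corollary.** $c^*=\frac32$, and no prior attains it: "$\le$" and non-attainment are Theorem 1, and "$\ge$" is Theorem 2 with $N=2k+1$, $k\to\infty$. This is the Main Theorem.

## Fixed $n$ and prescribed marginals

**Theorem 3.** Let $c_n=\sup_{\mu}R_{\max}(\mu)/R_0(\mu)$ over priors on $\{0,1\}^n$, for fixed $n$.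

(a) For each $n$ the supremum $c_n$ is attained, and $c_n<\frac32$. For $n\ge16$, $c_n\ge \frac32-\frac{4}{\log_2 n}-\frac1{\lfloor\sqrt n\rfloor}$.

(b) Let $\pi_1,\dots,\pi_m\in(0,\frac12)$ be rational. Over all $r\ge1$ and all priors on $\{0,1\}^{rm}$ having $r$ coordinates with marginal $\pi_l$ for each $l=1,\dots,m$, the supremum of $R_{\max}/R_0$ is $\sum_l(1-\pi_l+\pi_l^2)\big/\sum_l(1-\pi_l)$.

(c) For every real $p\in(0,\frac12]$, the supremum of $R_{\max}/R_0$ over all $n$ and all priors with every $p_i\le p$ equals $1+\frac{p^2}{1-p}$, and it is not attained.

In (b) the coordinates form $m$ blocks of $r$, block $l$ having marginal $\pi_l$; if some $\pi_l$ coincide they are counted with repetition. Part (b) says that the first bound of Theorem 1 is sharp for every such profile of marginals below $\frac12$.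

### Attainment for fixed $n$: continuity of $S^*$

It is tempting to call attainment a matter of compactness: the set of pairs $(\mu,q)$ with $q$ obedient for $\mu$ is compact. But $R_{\max}$ involves only the $q$ that are *optimal* for $\mu$, and for the set of such pairs to be closed, a limit of optimal schemes must again be optimal. If $(\mu_j,q_j)\to(\mu,q)$ with $S(q_j)=S^*(\mu_j)$, then $q$ is obedient for $\mu$ and $S(q)=\lim S^*(\mu_j)$, which we need to equal $S^*(\mu)$. So we need $S^*$ to be continuous. Since the feasible polytope moves with $\mu$, this calls for an argument, and linear programming duality supplies one by moving $\mu$ into the objective.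

**Step 1: the dual program.** The purpose is a formula for $S^*(\mu)$ over a feasible set independent of $\mu$. The sender maximizes $\sum q(x,a)|a|_1$ over $q\ge0$ subject to $\sum_aq(x,a)=\mu(x)$, with multipliers $y(x)\in\mathbb R$, and (1), with multipliers $\lambda_{a,i}\ge0$. The dual is
$$\min\sum_x\mu(x)y(x)\quad\text{subject to}\quad y(x)\ge|a|_1+\sum_i\lambda_{a,i}(2x_i-1)(2a_i-1)\ \text{ for all }x,a,\qquad\lambda\ge0 .$$
The primal is feasible (full revelation) and bounded (by $n$), so by strong duality the dual has an optimum, of value $S^*(\mu)$.

**Step 2: $S^*$ is continuous.** The dual feasible set $P$ does not depend on $\mu$. It contains no line: along a line in $P$ the $\lambda$-part is constant because $\lambda\ge0$, and then each $y(x)$ is bounded below along the line by a constant and so is constant too, meaning that the direction is zero. A nonempty polyhedron without lines has finitely many vertices and at least one, and a linear function that is bounded below on it attains its minimum at a vertex. Therefore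
$$S^*(\mu)=\min_{(y,\lambda)\text{ vertex of }P}\ \sum_x\mu(x)y(x),$$
a minimum of finitely many linear functions of $\mu$, hence continuous on the set of priors.

**Step 3: compactness.** The set $\{(\mu,q):q\text{ obedient for }\mu,\ S(q)=S^*(\mu)\}$ is bounded, and by Step 2 it is closed, hence compact. The function $R(q)/R_0(\mu)$ is continuous on it, since $R_0$ is continuous and at least $\frac n2>0$. So it attains its maximum, which is $c_n$, and it does so at some $\mu$. By Theorem 1 applied to this $\mu$, $c_n<\frac32$.

### A rate in $n$: copies and padding

The prior of Theorem 2 exists only for $n=\binom Nk$. To reach every $n$ we repeat its coordinates and fill up with zeros.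

**Step 1: parameters.** Let $n\ge16$, $k=\lfloor\log_{16}n\rfloor\ge1$, $N=2k+1$, $m=\binom{2k+1}k$. Since $\binom{2k+1}k=\binom{2k+1}{k+1}$ and the two sum to at most $2^{2k+1}$, we have $m\le4^k$; and $16^k\le n$ gives $4^k\le\sqrt n$. Write $n=rm+s$ with $0\le s<m$. As $n/m\ge\sqrt n$, $r=\lfloor n/m\rfloor\ge\lfloor\sqrt n\rfloor$. The prior consists of $r$ copies of each coordinate of the prior of Theorem 2, plus $s$ coordinates identically $0$.

**Step 2: the sender's optimum.** The purpose is to show $S^*=rT$. In an obedient scheme a zero coordinate is never recommended $1$. For a recommendation $a$ with posterior $\nu_a$ on $[N]$ and for each of the $r$ copies, the sets $B$ with $a_B=1$ in that copy satisfy $\nu_a(B)\ge\frac12$, so there are at most $T$ of them by Lemma 3. Hence $S^*\le rT$. The pair scheme, recommending the coordinatewise maximum of the states of $J$ and $J'$, is obedient by Lemma 2 and has $rT$ ones by (6).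

**Step 3: the ratio.** Let $R^{(1)}_{\max},R^{(1)}_0$ be the values for a single copy and $\rho=R^{(1)}_{\max}/R^{(1)}_0=\frac32-\frac1{k+1}$, so $0\le\rho-1\le\frac12$. The pair scheme is optimal for the sender and gives the receiver $rR^{(1)}_{\max}+s$. Therefore
$$\frac{R_{\max}}{R_0}\ge\frac{rR^{(1)}_{\max}+s}{rR^{(1)}_0+s}=\frac{\rho\bigl(rR^{(1)}_0+s\bigr)-(\rho-1)s}{rR^{(1)}_0+s}=\rho-\frac{(\rho-1)s}{rR_0^{(1)}+s}\ge\rho-\frac{\frac12m}{r\,m/2}=\rho-\frac1r,$$
using $s<m$ and $R^{(1)}_0\ge\frac m2$. Since $k+1>\log_{16}n=\frac14\log_2n$, we have $\rho>\frac32-\frac4{\log_2n}$, and $\frac1r\le\frac1{\lfloor\sqrt n\rfloor}$. This proves (a). $\square$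

### Every rational profile below one half: part (b)

**Step 1: upper bound.** By Theorem 1, $R_{\max}\le r\sum_l(1-\pi_l+\pi_l^2)$, and $R_0=r\sum_l(1-\pi_l)$ because all $\pi_l<\frac12$.

**Step 2: the prior.** The purpose is to put several set sizes on the same random point $J$. Let $N$ be a common multiple of the denominators of the $\pi_l$ and let $k_l=\pi_lN$. These are positive integers with $2k_l<N$, so $N\ge2k_l+1$. Let $J$ be uniform on $[N]$. Block $l$ consists of all coordinates $\mathbf 1[J\in B]$, $B\in\binom{[N]}{k_l}$, each repeated $\prod_{l'\ne l}\binom N{k_{l'}}$ times. All blocks have the same size $r=\prod_l\binom N{k_l}$, and the coordinates of block $l$ have marginal $k_l/N=\pi_l$.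

**Step 3: one scheme is best in all blocks.** Let $T_l=\binom{N-1}{k_l-1}+\binom{N-2}{k_l-1}$. As before a posterior on states is a posterior on $[N]$, and by Lemma 3 any recommendation contains, in each set of single copies of the $k_l$-subsets, at most $T_l$ ones. The pair scheme ($J'$ uniform on $[N]\setminus\{J\}$, recommend the coordinatewise maximum of the two states) is obedient by Lemma 2 and by (6) attains $T_l$ in every copy in every block, *simultaneously*, because it is one and the same random pair that is used. So it is optimal for the sender. By the error probability computed in the proof of Theorem 2, with $k_l=\pi_lN$, it gives the receiver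
$$r\sum_l\Bigl(1-\frac{k_l(N-k_l)}{N(N-1)}\Bigr)=r\sum_l\Bigl(1-\pi_l(1-\pi_l)\frac N{N-1}\Bigr)\le R_{\max}.$$
Divide by $R_0=r\sum_l(1-\pi_l)$ and let $N\to\infty$ through common multiples: the quotient tends to the upper bound of Step 1. $\square$

### Marginals at most $p$: part (c)

**Step 1: upper bound.** If all $p_i\le p\le\frac12$ then $R_0=\sum_i(1-p_i)$. Since $1-p_i+p_i^2=(1-p_i)\bigl(1+\frac{p_i^2}{1-p_i}\bigr)$, Theorem 1 gives
$$\frac{R_{\max}}{R_0}\le\frac{\sum_i(1-p_i)\bigl(1+\frac{p_i^2}{1-p_i}\bigr)}{\sum_i(1-p_i)}\le1+\frac{p^2}{1-p}. \tag{7}$$
The middle term is an average of the numbers $1+\frac{p_i^2}{1-p_i}$ with positive weights, and $u\mapsto\frac{u^2}{1-u}$ is strictly increasing on $[0,\frac12]$, its derivative being $\frac{u(2-u)}{(1-u)^2}>0$ for $u>0$.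

**Step 2: the bound is approached.** Apply (b) with $m=1$ and a rational $\pi_1<p$: the supremum over those priors is $1+\frac{\pi_1^2}{1-\pi_1}$, and all their marginals equal $\pi_1\le p$. Let $\pi_1\uparrow p$.

**Step 3: no attainment, reduction.** For $p=\frac12$ the value is $\frac32$, and Theorem 1 says that it is not attained. Let $0<p<\frac12$ and suppose $\mu$ attains the value. Then both inequalities in (7) are equalities. The second forces every $p_i=p$, by strict monotonicity. The first says $R_{\max}=\sum_i(1-p_i+p_i^2)$. By (3) applied to an optimal $q$ with $R(q)=R_{\max}$, we have $R_{\max}\le n+\sum_ip_i-S^*$, so $S^*\le n+\sum_ip_i-\sum_i(1-p_i+p_i^2)=\sum_i(2p_i-p_i^2)$. Together with (4), $S^*=\sum_i(2p_i-p_i^2)$: the independent OR scheme would be optimal.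

**Step 4: the independent OR scheme can be improved.** The purpose is to exploit the mass on which the copy coincides with the state. Since $0<p<1$, $\mu$ is not a point mass; pick support points $x\ne z$. In the scheme of (4) the ordered pairs $(x,x)$ and $(z,z)$ occur with probabilities $\mu(x)^2,\mu(z)^2>0$. Let $\varepsilon=\min(\mu(x)^2,\mu(z)^2)$. Change the scheme as follows: when $(X,X')=(x,x)$, with probability $\varepsilon/\mu(x)^2$ send a new signal instead of the pair, and likewise when $(X,X')=(z,z)$, with probability $\varepsilon/\mu(z)^2$. Given the new signal, the state is $x$ or $z$ with probability $\frac12$ each, and the recommendation is $x\vee z$; all other signals keep their posterior and recommendation. Lemma 2 applies to the changed scheme, so it is obedient. On the moved mass the recommendations $x$ and $z$, with mass $\varepsilon$ each, have been replaced by $x\vee z$ with mass $2\varepsilon$, so the sender's payoff changes by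
$$\varepsilon\bigl(2|x\vee z|_1-|x|_1-|z|_1\bigr)>0 .$$
It is positive because $x\vee z$ dominates both $x$ and $z$ and, as $x\ne z$, differs from at least one of them. Hence $S^*>\sum_i(2p_i-p_i^2)$, which contradicts Step 3. So the supremum in (c) is not attained. $\blacksquare$
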